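\title{The independence number of a random chord diagram}

\begin{abstract}
Let $\alpha_n$ be the largest number of pairwise non-crossing chords in a uniformly random chord diagram with $n$ chords. We prove that $\alpha_n/\sqrt n$ converges in probability to a constant $\beta\in(0,\infty)$. The proof replaces the diagram by a Poisson process of chords on the line, where the mean independence number is superadditive, and returns to fixed $n$ by deleting one chord at a time. We also prove Gaussian-type tail bounds, the estimate $\beta\sqrt n-O(n^{1/4}\sqrt{\log n})\le\mathbb{E}\alpha_n\le\beta\sqrt n+O(1)$, almost sure and $L^p$ convergence, and the bounds $1.746<\beta<3.58$.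
\end{abstract}

\section{Introduction}

Place $2n$ points on a circle and label them $1,\dots,2n$ clockwise. A \emph{chord diagram} of size $n$ is a pairing of these points, each pair being joined by a chord; there are $(2n)!/(2^nn!)$ of them. Two chords \emph{cross} if their endpoints interleave around the circle. If we cut the circle between $2n$ and $1$ and write a chord as $(x,y)$ with $x<y$, then $(x,y)$ and $(x',y')$ cross exactly when $x<x'<y<y'$ or $x'<x<y'<y$. We use this definition for chords with arbitrary real endpoints. A set of chords is \emph{non-crossing} if no two of its chords cross, and the \emph{independence number} $\alpha(S)$ of a finite family $S$ of chords is the largest size of a non-crossing subfamily. It is the independence number of the \emph{intersection graph}, which has one vertex for each chord and an edge for each crossing pair.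

Let $\mathcal C_n$ be a uniformly random chord diagram of size $n$, and put
\[
\alpha_n=\alpha(\mathcal C_n),\qquad \mu_n=\mathbb{E}\alpha_n .
\]
The following question comes from Acan's paper \cite{Acan}: \emph{is there a constant $\beta$ such that $\alpha_n/\sqrt n\to\beta$ in probability?} We show that there is.

For $n=1$ we have $\mu_1=1$. One of the three diagrams of size $2$ is a crossing pair, so $\mu_2=5/3$. Of the fifteen diagrams of size $3$, five are non-crossing, one (namely $\{1,4\},\{2,5\},\{3,6\}$) has all chords pairwise crossing, and the other nine have $\alpha=2$, so $\mu_3=34/15$.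

Two rough computations explain the scale $\sqrt n$, and each suggests a value of $\beta$. First, the expected number of non-crossing $k$-sets in $\mathcal C_n$ is $\binom nk2^k/(k+1)!\le(e\sqrt{2n}/k)^{2k}$ (Lemma~\ref{lem:count}), which is exponentially small once $k$ exceeds $e\sqrt{2n}$ by a constant factor. Second, about $n/2$ chords join the first $n$ points to the last $n$ points, and two such chords are non-crossing exactly when they are nested. Nested families are the decreasing subsequences of a random permutation of about $n/2$ elements, and the longest of these has length about $2\sqrt{n/2}=\sqrt{2n}$ \cite{LS,VK}. So one may guess $\beta=e\sqrt2=3.84\ldots$, if the first moment is sharp, or $\beta=\sqrt2=1.41\ldots$, if one long nest is essentially optimal. Both guesses are ruled out by Theorem~\ref{thm:refined}(d).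

The constant $\beta$ is defined through a continuous model. Let $\Pi$ be a Poisson process of intensity $1$ on the half-plane $\{(x,y)\in\mathbb R^2:x<y\}$, and regard a point $(x,y)$ of $\Pi$ as a chord with endpoints $x<y$. For a finite union $U\subset\mathbb R$ of bounded intervals, let $A(U)$ be the independence number of the set of chords of $\Pi$ with both endpoints in $U$. Put
\[
A(s,t)=A([s,t]),\qquad f(t)=\mathbb{E}A(0,t).
\]

\begin{theorem}\label{thm:main}
The limit $\gamma=\lim_{t\to\infty}f(t)/t$ exists, equals $\sup_{t>0}f(t)/t$, and lies in $(0,\infty)$. With $\beta=\sqrt2\,\gamma$,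
\[
\frac{\alpha_n}{\sqrt n}\to\beta\ \text{ in probability},\qquad \frac{\mu_n}{\sqrt n}\to\beta,\qquad \operatorname{Var}\alpha_n\le\mu_n=O(\sqrt n).
\]
\end{theorem}

\begin{theorem}\label{thm:refined}
\begin{itemize}
\item[(a)] For all $s>0$,
\[
\mathbb{P}(|\alpha_n-\mu_n|\ge s)\le2\exp\Bigl(-\frac{s^2}{2\mu_n+2s/3}\Bigr).
\]
\item[(b)] There is a constant $c$ such that $\beta\sqrt n-c\,n^{1/4}\sqrt{\log n}\le\mu_n\le\beta\sqrt n+c$ for $n\ge2$.
\item[(c)] There is a constant $c'$ such that, for every coupling of $(\mathcal C_n)_{n\ge1}$, almost surely $|\alpha_n-\beta\sqrt n|\le c'n^{1/4}\sqrt{\log n}$ for all large $n$. In particular $\alpha_n/\sqrt n\to\beta$ almost surely. Convergence also holds in $L^p$ for every $p<\infty$.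
\item[(d)] With $G(a)=\int_0^\infty e^{-aL-L^2/2}\,dL$,
\[
1.235\ldots=3-2e^{-1/8}\ \le\ \gamma\ \le\ \inf_{a>0}\frac{a+\dfrac{G(a)}{1-aG(a)}}{-\log(1-aG(a))},
\]
and hence $1.746<\beta<3.58$.
\end{itemize}
\end{theorem}

A coupling in (c) is any construction of all the $\mathcal C_n$ on one probability space. We do not give a closed form for $\beta$.

The reason for convergence is visible when the $2n$ points are cut into two halves. The expected number of chords inside the first half is $\binom n2/(2n-1)\approx n/4$, and the same holds for the second half. Discard the chords that join the halves. A chord inside one half never crosses a chord inside the other, so one expects $\mu_n\gtrsim2\mu_{n/4}$, which says that $\mu_n/\sqrt n$ does not decrease when $n$ is multiplied by $4$. In $\mathcal C_n$ this is awkward to make exact: the numbers of chords inside the two halves are random, and they are far from independent, since they are equal. In the Poisson model the inequality becomes $f(s+t)\ge f(s)+f(t)$, with no error term. An interval of length $t$ carries about $t^2/2$ chords, so $n$ chords correspond to $t=\sqrt{2n}$,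 which accounts for the factor $\sqrt2$ in $\beta$.

Sections~\ref{sec:poisson} and~\ref{sec:delete} prove Theorem~\ref{thm:main} and use nothing beyond the Efron--Stein inequality. Sections~\ref{sec:conc}--\ref{sec:upper} prove Theorem~\ref{thm:refined}. The main new step there is an approximate converse to superadditivity (Proposition~\ref{prop:reverse}), which rests on the fact that every non-crossing set can be split into two parts of comparable length without cutting a chord.

\section{Poisson chords and superadditivity}\label{sec:poisson}

Let $\Delta_t=\{(x,y):0<x<y<t\}$, a triangle of area $t^2/2$. We use three standard properties of a Poisson process $\Pi$ of intensity $1$ in a planar region.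
\begin{itemize}
\item[(P1)] The number of points in a Borel set of finite area $\lambda$ has the Poisson law with mean $\lambda$, and the restrictions of $\Pi$ to disjoint Borel sets are independent.
\item[(P2)] Given that a set of finite positive area contains $n$ points, these points are distributed as $n$ independent uniform points of the set.
\item[(P3)] An area-preserving bijection between two regions carries the Poisson process on one to the Poisson process on the other.
\end{itemize}
By (P1) and (P2), almost surely all endpoints of chords of $\Pi$ are distinct and avoid any given finite set.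

The uniform law of $\mathcal C_n$ enters the paper only through the next lemma, which writes $\alpha_n$ as a function of independent variables.

\begin{lemma}\label{lem:repr}
Let $Z_1,\dots,Z_n$ be independent uniform points of $\Delta_t$. Replacing the $2n$ endpoints by their ranks gives a uniform chord diagram of size $n$, and $\alpha(\{Z_1,\dots,Z_n\})$ has the law of $\alpha_n$. With $\mu_0=0$,
\begin{equation}\label{eq:mix}
f(t)=\mathbb{E}\mu_N,\qquad N\ \text{Poisson with mean }t^2/2 .
\end{equation}
\end{lemma}

\begin{proof}
Let $X_1,X_1',\dots,X_n,X_n'$ be independent and uniform on $[0,t]$. The sorted pair $(\min(X_i,X_i'),\max(X_i,X_i'))$ has the constant density $2/t^2$ on $\Delta_t$, so we may take it as $Z_i$. The ranks of the $2n$ variables form a uniform permutation, and every pairing of $\{1,\dots,2n\}$ arises from exactly $2^nn!$ permutations (order the pairs, then order each pair). Whether two chords cross depends only on the ranks of their endpoints. This proves the first two claims, and \eqref{eq:mix} follows from (P1) and (P2) applied to $\Delta_t$.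
\end{proof}

For the same reason, the law of $A(U)$ depends only on the total length $|U|$.

\begin{lemma}\label{lem:collapse}
Let $U,V$ be finite unions of bounded intervals. Then $A(U)$ has the law of $A(0,|U|)$. If $U$ and $V$ are disjoint, then $A(U)$ and $A(V)$ are independent.
\end{lemma}

\begin{proof}
Removing finitely many points, we may assume that $U$ is a disjoint union of open intervals. The map $\varphi(x)=|U\cap(-\infty,x]|$ is strictly increasing on $U$, is a translation on each interval, and maps $U$ onto $[0,|U|]$ minus a finite set. Hence $(x,y)\mapsto(\varphi(x),\varphi(y))$ preserves area and crossings and maps $\{x<y:\ x,y\in U\}$ onto $\Delta_{|U|}$ minus a null set; now apply (P3). If $U\cap V=\emptyset$, the planar regions that determine $A(U)$ and $A(V)$ are disjoint, and (P1) applies.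
\end{proof}

\begin{lemma}\label{lem:count}
For $k\ge1$, the expected number of non-crossing $k$-sets is $\binom nk\frac{2^k}{(k+1)!}$ in $\mathcal C_n$ and $\frac{t^{2k}}{k!\,(k+1)!}$ in $\Pi\cap\Delta_t$. For every $\theta>1$ and $t>0$,
\[
f(t)\le\theta et+\frac1{\theta^2-1}.
\]
\end{lemma}

\begin{proof}
The number of non-crossing pairings of $2k$ points is the Catalan number $\frac{(2k)!}{k!\,(k+1)!}$. By Lemma~\ref{lem:repr}, any $k$ of the chords $Z_1,\dots,Z_n$ form a uniform diagram of size $k$, which is non-crossing with probability
\[
\frac{(2k)!}{k!\,(k+1)!}\cdot\frac{2^kk!}{(2k)!}=\frac{2^k}{(k+1)!}.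
\]
This gives the first formula. The second follows by averaging over $n=N$, since $\mathbb{E}\binom Nk=(t^2/2)^k/k!$. If $A(0,t)\ge k$, there is a non-crossing $k$-set, so $k!\ge(k/e)^k$ gives $\mathbb{P}(A(0,t)\ge k)\le t^{2k}/(k!)^2\le(et/k)^{2k}$. In $f(t)=\sum_{k\ge1}\mathbb{P}(A(0,t)\ge k)$ bound the terms with $k<\theta et$ by $1$ and the others by $\theta^{-2k}$.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8]
\fill[gray!25] (0,0)--(0,2)--(2,2)--cycle;
\fill[gray!25] (2,2)--(2,4.4)--(4.4,4.4)--cycle;
\draw (0,0)--(0,4.4)--(4.4,4.4)--cycle;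
\draw (0,2)--(2,2)--(2,4.4);
\node[left] at (0,0) {$0$};
\node[left] at (0,2) {$y=s$};
\node[left] at (0,4.4) {$y=s+t$};
\node[above] at (2,4.4) {$x=s$};
\node at (0.55,1.4) {I};
\node at (2.7,3.7) {II};
\node at (1,3.2) {III};
\end{tikzpicture}
\caption{A chord with endpoints $0<x<y<s+t$ is a point $(x,y)$ of the triangle. Region I holds the chords inside $[0,s]$, region II those inside $[s,s+t]$, and the rectangle III those that cover the point $s$. A chord from I never crosses a chord from II, and two chords from III with distinct endpoints are non-crossing exactly when they are nested.}\label{fig:triangle}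
\end{figure}

\begin{proposition}\label{prop:super}
The function $f$ is nondecreasing and $f(s+t)\ge f(s)+f(t)$ for $s,t\ge0$. The limit $\gamma=\lim_{t\to\infty}f(t)/t$ exists, equals $\sup_{t>0}f(t)/t$, and satisfies $0<\gamma\le e$.
\end{proposition}

\begin{proof}
A non-crossing set in $[0,s]$ and a non-crossing set in $[s,s+t]$ together form a non-crossing set in $[0,s+t]$ (Figure~\ref{fig:triangle}). So $A(0,s+t)\ge A(0,s)+A(s,s+t)$, and taking expectations with Lemma~\ref{lem:collapse} gives superadditivity; monotonicity follows from $f\ge0$. For fixed $s>0$ we get $f(t)\ge\lfloor t/s\rfloor f(s)$, so $\liminf_{t\to\infty}f(t)/t\ge f(s)/s$. Taking the supremum over $s$ shows that the limit exists and equals the supremum. Lemma~\ref{lem:count} gives $\gamma\le\theta e$ for every $\theta>1$, and $\gamma\ge f(1)\ge\mathbb{P}(N\ge1)=1-e^{-1/2}>0$, where $N$ counts the points in $\Delta_1$.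
\end{proof}

\section{Deleting one chord}\label{sec:delete}

Two things remain for Theorem~\ref{thm:main}. The identity \eqref{eq:mix} describes only an average of $\mu_m$ over a window of about $\sqrt n$ values of $m$ near $n$, so we must show that $\mu_m$ varies little in such a window. We must also show that $\alpha_n$ is close to its mean. Both follow from one deterministic observation: only the chords of a maximum non-crossing set can matter when deleted.

\begin{lemma}\label{lem:self}
Let $S=(\zeta_i)_{i\in I}$ be a finite family of chords, let $F=\alpha(S)$, and let $F_i$ be the independence number after $\zeta_i$ is deleted. Then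
\begin{equation}\label{eq:self}
0\le F-F_i\le1\quad(i\in I),\qquad\sum_{i\in I}(F-F_i)\le F .
\end{equation}
\end{lemma}

\begin{proof}
Let $J\subset I$ index a maximum non-crossing subfamily, so $|J|=F$. Deleting a chord cannot increase the independence number, and $J\setminus\{i\}$ survives the deletion of $\zeta_i$. Hence $F-F_i\in\{0,1\}$ for all $i$, and $F-F_i=0$ for $i\notin J$.
\end{proof}

\begin{lemma}\label{lem:regular}
For $m\ge0$ and $n\ge1$ we have $|\mu_m-\mu_n|\le\mu_n\,|m-n|/n$. Consequently
\begin{equation}\label{eq:depois}
\bigl|f(\sqrt{2n})-\mu_n\bigr|\le\mu_n/\sqrt n\qquad(n\ge1).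
\end{equation}
\end{lemma}

\begin{proof}
Apply Lemma~\ref{lem:self} to the chords $Z_1,\dots,Z_n$ of Lemma~\ref{lem:repr}. Then $F$ has the law of $\alpha_n$ and each $F_i$ has mean $\mu_{n-1}$. Taking expectations in \eqref{eq:self} gives $\mu_{n-1}\le\mu_n$ and $n(\mu_n-\mu_{n-1})\le\mu_n$. The second inequality reads $(n-1)\mu_n\le n\mu_{n-1}$, so $\mu_n/n$ is nonincreasing for $n\ge1$. (The first values are $1$, $5/6$, $34/45$.) If $m\ge n$, then $\mu_n\le\mu_m\le\frac mn\mu_n$. If $m<n$, then $\frac mn\mu_n\le\mu_m\le\mu_n$, also for $m=0$. This is the first claim. For $t=\sqrt{2n}$ the variable $N$ in \eqref{eq:mix} has mean and variance $n$, so $\mathbb{E}|N-n|\le\sqrt n$ and $|f(\sqrt{2n})-\mu_n|\le\mathbb{E}|\mu_N-\mu_n|\le\mu_n\sqrt n/n$.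
\end{proof}

Recall the Efron--Stein inequality: if $F$ is a square-integrable function of independent variables $Z_1,\dots,Z_n$, and $F_i$ is any square-integrable function of $(Z_j)_{j\ne i}$, then $\operatorname{Var}F\le\sum_i\mathbb{E}(F-F_i)^2$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The statements on $\gamma$ are in Proposition~\ref{prop:super}. By \eqref{eq:depois}, for $n\ge2$,
\[
\frac{f(\sqrt{2n})}{1+n^{-1/2}}\le\mu_n\le\frac{f(\sqrt{2n})}{1-n^{-1/2}},
\]
and $f(\sqrt{2n})/\sqrt n\to\sqrt2\,\gamma$, so $\mu_n/\sqrt n\to\beta$. With $F,F_i$ as in the proof of Lemma~\ref{lem:regular}, the Efron--Stein inequality and \eqref{eq:self} give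
\[
\operatorname{Var}\alpha_n\le\sum_i\mathbb{E}(F-F_i)^2\le\sum_i\mathbb{E}(F-F_i)\le\mu_n .
\]
The first part of \eqref{eq:self} alone would give only $\operatorname{Var}\alpha_n\le n$, which is too weak at the scale $\sqrt n$. By Chebyshev's inequality, $\mathbb{P}(|\alpha_n-\mu_n|>\varepsilon\sqrt n)\le\mu_n/(\varepsilon^2n)\to0$ for every $\varepsilon>0$.
\end{proof}

\section{Concentration}\label{sec:conc}

A nonnegative function $F$ of finitely many independent variables is \emph{self-bounding} if there are functions $F_i$, with $F_i$ not depending on the $i$-th variable, such that \eqref{eq:self} holds. We use the following theorem of Boucheron, Lugosi and Massart (\cite{BLM}; also \cite[Theorem 6.12]{BLMbook}): if $F$ is self-bounding, then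
\begin{equation}\label{eq:blm}
\log\mathbb{E}e^{\lambda(F-\mathbb{E}F)}\le\phi(\lambda)\,\mathbb{E}F\quad\text{for all real }\lambda,\qquad\phi(\lambda)=e^\lambda-1-\lambda .
\end{equation}
The right side is the logarithmic moment generating function of a centered Poisson variable with mean $\mathbb{E}F$. Since $k!\ge2\cdot3^{k-2}$ for $k\ge2$, and by Taylor's formula for negative arguments,
\begin{equation}\label{eq:phi}
\phi(\lambda)\le\frac{\lambda^2}{2(1-\lambda/3)}\quad(0<\lambda<3),\qquad\phi(-\lambda)\le\frac{\lambda^2}2\quad(\lambda>0).
\end{equation}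

\begin{proof}[Proof of Theorem~\ref{thm:refined}(a)]
By Lemmas~\ref{lem:repr} and~\ref{lem:self}, \eqref{eq:blm} holds for $\alpha_n$. Write $\mu=\mu_n$. By Markov's inequality, $\mathbb{P}(\alpha_n\ge\mu+s)\le\exp(-\lambda s+\mu\phi(\lambda))$ for $\lambda>0$. Take $\lambda=s/(\mu+s/3)$. Then $1-\lambda/3=\mu/(\mu+s/3)$, so $\mu\phi(\lambda)\le\lambda^2(\mu+s/3)/2=\lambda s/2$, and the bound is $\exp(-\lambda s/2)=\exp(-s^2/(2\mu+2s/3))$. For the lower tail, $\mathbb{P}(\alpha_n\le\mu-s)\le\exp(-\lambda s+\mu\lambda^2/2)$, which is $\exp(-s^2/(2\mu))$ at $\lambda=s/\mu$. Add the two bounds.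
\end{proof}

The next section needs \eqref{eq:blm} for the Poisson model. The variable $A(0,t)$ is not a function of finitely many independent variables in a self-bounding way: if we cut $\Delta_t$ into cells, emptying a cell may delete several chords. We therefore keep at most one chord per cell and let the cells shrink.

\begin{lemma}\label{lem:blmpois}
Inequality \eqref{eq:blm} holds for $F=A(U)$, for every finite union $U$ of bounded intervals.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:collapse} it suffices to take $U=[0,t]$. Partition $\Delta_t$ by the half-open squares of a grid of side $2^{-m}$. Let $W_j$ be the lexicographically first point of $\Pi$ in the $j$-th cell, or the symbol $\emptyset$ if the cell is empty, and let $F^{(m)}$ be the independence number of the chords among the $W_j$. The $W_j$ are independent by (P1). By Lemma~\ref{lem:self}, $F^{(m)}$ is self-bounding (deleting $\emptyset$ changes nothing), so it satisfies \eqref{eq:blm}. The set $\Pi\cap\Delta_t$ is finite, so for large $m$ no cell holds two points and $F^{(m)}=A(0,t)$. Finally $F^{(m)}\le N=|\Pi\cap\Delta_t|$, and $N$ and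 $e^{|\lambda|N}$ are integrable, so $\mathbb{E}F^{(m)}\to f(t)$ and $\mathbb{E}e^{\lambda F^{(m)}}\to\mathbb{E}e^{\lambda A(0,t)}$ by dominated convergence.
\end{proof}

\section{The rate of convergence}\label{sec:rate}

Superadditivity gives no rate. If $g\ge0$ and $g(t)/t$ is nonincreasing, then $g(s+t)=s\frac{g(s+t)}{s+t}+t\frac{g(s+t)}{s+t}\le g(s)+g(t)$, so $\gamma t-g(t)$ is superadditive however slowly $g(t)/t$ tends to $0$. A rate needs an inequality in the opposite direction: a maximum non-crossing set in $[0,T]$ should decompose, with small loss, into non-crossing sets of two smaller independent problems.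

\subsection*{Splitting a non-crossing set}

Cutting $[0,T]$ at one point does not work. If $S$ is a nest of chords with left endpoints below $T/4$ and right endpoints above $3T/4$, then a cut at any point of $[T/4,3T/4]$ separates the endpoints of every chord. Two cuts always suffice, and Lemma~\ref{lem:collapse} lets us treat the two outer pieces as one interval.

\begin{lemma}\label{lem:split}
Let $S$ be a finite non-crossing set of chords with distinct endpoints in $(0,T)$. There is an interval $U$ with endpoints $p<q$ in $[0,T]$ and $T/3\le q-p\le2T/3$ such that no chord of $S$ has exactly one endpoint in $U$.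
\end{lemma}

The idea is to descend through the long chords to the innermost one, walk a distance $T/3$ from its left endpoint, and, if the point reached is covered by shorter chords, continue to the right end of the outermost of them. For $T=12$ and $S=\{(1,11),(2,3),(4,7),(5,6),(8,10)\}$ we start at $1$, reach $5$, and continue to $7$, so that $U=(1,7]$.

\begin{proof}
Suppose first that some chord $(x,y)\in S$ has length in $[T/3,2T/3]$, and take $U=[x,y]$. A chord with exactly one endpoint in $U$ differs from $(x,y)$, so it has one endpoint in the open interval $(x,y)$ and one outside $[x,y]$, and it would cross $(x,y)$.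

Otherwise every chord is \emph{short} (length $<T/3$) or \emph{long} (length $>2T/3$). Adjoin the chord $(0,T)$, which is long and crosses nothing. Two non-crossing chords with distinct endpoints are nested or span disjoint intervals, and two long chords cannot span disjoint intervals, since their total length exceeds $T$. So the long chords are nested. Let $(x_0,y_0)$ be the innermost one; all chords strictly inside it are short. Put $q_0=x_0+T/3$, and call a chord $(x,y)$ strictly inside $(x_0,y_0)$ \emph{blocking} if $x\le q_0<y$. If there is no blocking chord, let $q=q_0$. Otherwise let $(x,y)$ be the blocking chord with the largest $y$, and let $q=y$; as this chord is short, $q<q_0+T/3$. In both cases $x_0+T/3\le q<x_0+2T/3<y_0$. Let $U=(x_0,q]$.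

Suppose that $(a,b)\in S$ has exactly one endpoint in $U$. That endpoint lies in the open interval $(x_0,y_0)$, and $(a,b)$ does not cross the chord $(x_0,y_0)$, so $x_0<a<b<y_0$. Since $a>x_0$, having $b\in U$ would force $a\in U$; hence $a\le q<b$. If $q=q_0$, then $(a,b)$ is blocking, although no blocking chord exists. If $q=y$, then $a<y<b$ because endpoints are distinct, and $x<a$ would be a crossing, so $a<x\le q_0<b$. Then $(a,b)$ is blocking with $b>y$, contrary to the choice of $(x,y)$.
\end{proof}

\subsection*{A converse to superadditivity}

The interval $U$ obtained from a maximum non-crossing set depends on $\Pi$, so $A(U)$ need not have the law of $A(0,|U|)$. We round $U$ to a deterministic grid, fine enough that few chords are affected, and pay for the choice among the grid intervals by concentration. Both steps use the following consequence of Jensen's inequality: for random variables $Y_1,\dots,Y_m$ and $\lambda>0$,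
\begin{equation}\label{eq:max}
\mathbb{E}\max_iY_i\le\frac1\lambda\log\mathbb{E}e^{\lambda\max_iY_i}\le\frac1\lambda\log\sum_{i=1}^m\mathbb{E}e^{\lambda Y_i}.
\end{equation}

\begin{proposition}\label{prop:reverse}
Let $\eta(T)=(16+\gamma)\sqrt{T\log T}$. For every $T\ge4$ there is $r\in[T/4,3T/4]$ with
\[
f(T)\le f(r)+f(T-r)+\eta(T).
\]
\end{proposition}

\begin{proof}
Let $K=\lceil T^2\rceil$, $h=T/K\le1/T$, and $J_j=[(j-1)h,jh]$ for $1\le j\le K$. Note that $\log K\le3\log T$, and that $h\le T/12$ because $T^2\ge12$. Let $D_j$ be the number of points of $\Pi\cap\Delta_T$ with an endpoint in $J_j$. It is Poisson with mean $\frac12(T^2-(T-h)^2)\le hT\le1$, so $\mathbb{E}e^{D_j}\le e^{e-1}$. By \eqref{eq:max} with $\lambda=1$, the variable $D=\max_jD_j$ satisfies $\mathbb{E}D\le\log K+e-1\le3\log T+2$.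

Let $\mathcal G$ be the deterministic set of pairs $(p',q')$ of points of $\{h,2h,\dots,Kh\}$ with $q'-p'\in[T/4,3T/4]$; it has at most $K^2$ elements. For such a pair put $U'=[p',q']$, $V'=[0,T]\setminus U'$, and $Y_{p',q'}=A(U')+A(V')$.

Let $S$ be a maximum non-crossing set in $\Pi\cap\Delta_T$ and let $U,p,q$ be as in Lemma~\ref{lem:split}. Choose $i,j$ with $p\in J_i$ and $q\in J_j$, and let $p'=ih$, $q'=jh$. Since $p'-p$ and $q'-q$ lie in $[0,h]$, we have $q'-p'\in[T/3-h,2T/3+h]\subset[T/4,3T/4]$, so $(p',q')\in\mathcal G$. The sets $U$ and $U'$ differ only within $J_i\cup J_j$. A chord of $S$ with no endpoint in $J_i\cup J_j$ therefore has both endpoints in $U'$ or both in $V'$, and at most $2D$ chords have an endpoint in $J_i\cup J_j$. Hence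
\[
A(0,T)\le\max_{(p',q')\in\mathcal G}Y_{p',q'}+2D .
\]
Fix a pair in $\mathcal G$ and let $r=q'-p'$. By Lemma~\ref{lem:collapse}, $Y=Y_{p',q'}$ is a sum of two independent variables with means $f(r)$ and $f(T-r)$, and $\mathbb{E}Y\le\gamma T$ because $\gamma=\sup f(t)/t$. By Lemma~\ref{lem:blmpois} and \eqref{eq:phi}, $\mathbb{E}e^{\lambda(Y-\mathbb{E}Y)}\le e^{\gamma T\lambda^2}$ for $0<\lambda\le1$. Apply \eqref{eq:max} to the centered variables with $\lambda=\sqrt{\log T/T}$:
\[
\mathbb{E}\max_{\mathcal G}(Y-\mathbb{E}Y)\le\frac{2\log K+\gamma T\lambda^2}{\lambda}\le(6+\gamma)\sqrt{T\log T}.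
\]
Let $r$ belong to a pair in $\mathcal G$ that maximizes $\mathbb{E}Y$. Then $f(T)\le f(r)+f(T-r)+(6+\gamma)\sqrt{T\log T}+6\log T+4$, and $6\log T+4\le10\sqrt{T\log T}$.
\end{proof}

\subsection*{From the two inequalities to a rate}

Let $\delta(t)=\gamma t-f(t)$. By Propositions~\ref{prop:super} and~\ref{prop:reverse}, $\delta\ge0$, $\delta(t)/t\to0$, $\delta(s+t)\le\delta(s)+\delta(t)$, and for $T\ge4$ there is $r\in[T/4,3T/4]$ with
\begin{equation}\label{eq:deltarev}
\delta(r)+\delta(T-r)\le\delta(T)+\eta(T).
\end{equation}
We know that $\delta(T)/T$ is small for very large $T$, and \eqref{eq:deltarev} carries this information down to smaller lengths. Because the splits are balanced, the lengths decay geometrically and the accumulated error is dominated by the last generation. We do not control the lengths that appear, so this yields one good length in each window $[s,4s)$; subadditivity then reaches all lengths.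

\begin{proposition}\label{prop:rate}
There is a constant $c_3$ such that $0\le\gamma t-f(t)\le c_3\sqrt{t\log t}$ for $t\ge2$.
\end{proposition}

\begin{proof}
\emph{Step 1: there is $c_2$ such that for every $s\ge4$ some $u\in[s,4s)$ has $\delta(u)\le c_2\sqrt{s\log s}$.}
Fix $s\ge4$ and $T\ge4s$. Build a binary tree of lengths: the root has length $T$, and every node of length $\ell\ge4s$ gets two children of lengths $r$ and $\ell-r$, with $r$ given by \eqref{eq:deltarev} for $\ell$. A child has between $1/4$ and $3/4$ of the length of its parent. So the tree is finite, the leaves have lengths $s_i\in[s,4s)$ with $\sum_is_i=T$, and applying \eqref{eq:deltarev} once for each internal node gives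
\[
\sum_i\delta(s_i)\le\delta(T)+\sum_{\text{internal nodes}}\eta(\ell).
\]
Let $\rho=4/3$ and consider the internal nodes with length in $[4s\rho^j,4s\rho^{j+1})$. A proper descendant of such a node has length below $4s\rho^j$, so none of these nodes is a descendant of another. Their lengths therefore sum to at most $T$, and there are at most $T/(4s\rho^j)$ of them. Since $\eta$ is increasing and $4s\rho^{j+1}\le s^{j+3}$,
\[
\sum_{\text{internal nodes}}\eta(\ell)\le\sum_{j\ge0}\frac{T}{4s\rho^j}\,(16+\gamma)\sqrt{4s\rho^{j+1}(j+3)\log s}\le c_1T\sqrt{\frac{\log s}s},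
\]
with $c_1=(16+\gamma)\sum_{j\ge0}\sqrt{j+3}\,\rho^{-j/2}<\infty$. Hence
\[
\min_i\frac{\delta(s_i)}{s_i}\le\frac{\sum_i\delta(s_i)}{\sum_is_i}\le\frac{\delta(T)}T+c_1\sqrt{\frac{\log s}s}.
\]
Choose $T$ so large that $\delta(T)/T\le\sqrt{\log s/s}$, and let $u$ be a minimizing $s_i$. As $u<4s$, we get $\delta(u)\le4(c_1+1)\sqrt{s\log s}$.

\emph{Step 2.} Let $t\ge16$ and take $u\in[t/4,t)$ from Step 1 with $s=t/4$. Then $\delta(t)\le\delta(u)+\delta(t-u)\le c_2\sqrt{t\log t}+\delta(t-u)$ with $0<t-u\le3t/4$. Repeat until the remainder is below $16$, where $\delta\le16\gamma$. This gives $\delta(t)\le c_2\sqrt{t\log t}\sum_{i\ge0}(3/4)^{i/2}+16\gamma$, and the bound is trivially valid for $2\le t<16$ as well. Since $\sqrt{t\log t}\ge1$ for $t\ge2$, the proposition follows.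
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:refined}(b)]
Let $n\ge4$. By \eqref{eq:depois}, $\mu_n\le2f(\sqrt{2n})\le2\beta\sqrt n$, and inserting this in \eqref{eq:depois} gives $|\mu_n-f(\sqrt{2n})|\le2\beta$. Proposition~\ref{prop:rate} at $t=\sqrt{2n}$, where $\gamma t=\beta\sqrt n$ and $t\log t=O(\sqrt n\log n)$, gives both bounds. Enlarging $c$ covers $n=2,3$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:refined}(c)]
Let $b$ be such that $\mu_n\le b\sqrt n$ for all $n$. Part (a) with $s=un^{1/4}$ gives, for $u>0$,
\begin{equation}\label{eq:scaled}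
\mathbb{P}\bigl(|\alpha_n-\mu_n|\ge un^{1/4}\bigr)\le2\exp\Bigl(-\frac{u^2}{2b+\frac23un^{-1/4}}\Bigr).
\end{equation}
Take $u=\sqrt{(4b+2)\log n}$. For large $n$ we have $\frac23un^{-1/4}\le1$, and the bound is at most $2n^{-2}$. The first Borel--Cantelli lemma needs only that these probabilities are summable, so it applies to every coupling; with (b) this gives the almost sure statement. For $p\ge1$, \eqref{eq:scaled} gives
\[
\mathbb{E}|\alpha_n-\mu_n|^p\le n^{p/4}\int_0^\infty2pu^{p-1}\exp\Bigl(-\frac{u^2}{2b+2u/3}\Bigr)du=O(n^{p/4}).
\]
So $(\alpha_n-\mu_n)/\sqrt n\to0$ in $L^p$, while $\mu_n/\sqrt n\to\beta$. The case $p<1$ follows from $p=1$.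
\end{proof}

\section{A lower bound: a nest with filled gaps}\label{sec:lower}

We recall the theorem on longest increasing subsequences of Logan and Shepp \cite{LS} and Vershik and Kerov \cite{VK}, in the Poisson form found in Aldous and Diaconis \cite{AD}. A \emph{chain} is a set of points of the plane in which both coordinates increase together. If $\Lambda_s$ is the size of the longest chain of a Poisson process of intensity $1$ in a square of side $s$, then $\Lambda_s/s\to2$ in probability as $s\to\infty$.

Cut $[0,t]$ at its midpoint. The chords that cover the midpoint form the square $Q=[0,t/2]\times[t/2,t]$ (region III of Figure~\ref{fig:triangle}). The reflection $y\mapsto-y$ turns nested families in $Q$ into chains, so the size $M$ of a largest nest in $Q$ has the law of $\Lambda_{t/2}$. Hence $\mathbb{P}(M\ge(1-\varepsilon)t)\to1$ for every $\varepsilon>0$, and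
\begin{equation}\label{eq:nest}
\liminf_{t\to\infty}\mathbb{E}M/t\ge1 .
\end{equation}
This gives $\gamma\ge1$, the guess $\beta=\sqrt2$ of the introduction. But the nest uses only $Q$. Its endpoints leave about $2t$ gaps of average length $1/2$, and a gap of length $g$ contains a chord with probability
\[
\pi(g)=1-e^{-g^2/2}=\mathbb{P}(A(0,g)\ge1)\le f(g).
\]
If all gaps had length exactly $1/2$, one chord per nonempty gap would raise the count to $t+2t\,\pi(1/2)=(3-2e^{-1/8})t$. We have no information on the gap lengths beyond their number and sum. Such information suffices if $f$ is bounded below by an affine function, and the one that loses nothing at $g=1/2$ is the tangent line of $\pi$ there. Since $\pi'(g)=ge^{-g^2/2}$, this line is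
\[
\ell(g)=\sigma g+\kappa,\qquad\sigma=\tfrac12e^{-1/8},\qquad\kappa=\pi(\tfrac12)-\tfrac\sigma2=1-\tfrac54e^{-1/8}.
\]
The bounded function $\pi$ falls below $\ell$ for large $g$; there superadditivity takes over. Below we use $0.8824<e^{-1/8}<0.8825$, from the alternating exponential series.

\begin{lemma}\label{lem:tangent}
$f(g)\ge\ell(g)$ for all $g\ge0$.
\end{lemma}

\begin{proof}
We have $\pi''(g)=(1-g^2)e^{-g^2/2}$. On $[0,1]$ the function $\pi$ is convex, so it lies above its tangent $\ell$. On $[1,1.6]$ the function $\pi-\ell$ is concave, is nonnegative at $1$, and is positive at $1.6$, because $\pi(1.6)=1-e^{-1.28}>0.72$ and $\ell(1.6)=1-0.45e^{-1/8}<0.61$. So $f\ge\pi\ge\ell$ on $[0,1.6]$. For $g=1.6k+r$ with $k\ge0$ an integer and $0\le r<1.6$, superadditivity and $1.6\sigma=0.8e^{-1/8}<0.71$ give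
\[
f(g)\ge kf(1.6)+f(r)\ge0.72k+\ell(r)\ge1.6\sigma k+\ell(r)=\ell(g).\qedhere
\]
\end{proof}

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:refined}(d)]
Choose a largest nest in $Q$ by a rule that depends only on $\Pi\cap Q$, for instance the lexicographically first one. Its $M$ left endpoints cut $[0,t/2]$ into $M+1$ gaps and its $M$ right endpoints cut $[t/2,t]$ into $M+1$ gaps. Let $I_1,\dots,I_{2M+2}$ be these gaps and $g_i$ their lengths, so $\sum_ig_i=t$. Add to the nest a maximum non-crossing set inside each gap. A chord inside a gap has no endpoint of the nest between its own endpoints, so it crosses no chord of the nest, and chords in different gaps span disjoint intervals. Hence $A(0,t)\ge M+\sum_iA(I_i)$. Each gap lies in one half of $[0,t]$, so $A(I_i)$ is determined by the gap and by the points of $\Pi$ in regions I and II, which are independent of $\Pi\cap Q$ by (P1). Conditioning on $\Pi\cap Q$ and using Lemmas~\ref{lem:collapse} and~\ref{lem:tangent},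
\[
f(t)\ge\mathbb{E}\Bigl[M+\sum_if(g_i)\Bigr]\ge\mathbb{E}\bigl[M+\sigma t+2(M+1)\kappa\bigr]=(1+2\kappa)\,\mathbb{E}M+\sigma t+2\kappa .
\]
The coefficient $1+2\kappa=3-\frac52e^{-1/8}$ is positive, so \eqref{eq:nest} applies. Dividing by $t$ gives $\gamma\ge1+2\kappa+\sigma=3-2e^{-1/8}>1.235$, and $\beta>1.235\sqrt2>1.746$.
\end{proof}

\section{An upper bound: counting maximal sets}\label{sec:upper}

The first moment bound $\gamma\le e$ is wasteful because one large non-crossing set contributes all of its subsets to the count. A maximum non-crossing set is \emph{maximal}: no further chord of $\Pi$ can be added to it. So $\mathbb{P}(A(0,t)=k)$ is at most the expected number of maximal non-crossing $k$-sets, and maximality has a cost that can be computed exactly.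

\subsection*{Faces and trees}

Let $S$ be a non-crossing $k$-set in $\Delta_t$ with distinct endpoints $u_1<\dots<u_{2k}$. These cut $(0,t)$ into $2k+1$ open gaps of lengths $g_0,\dots,g_{2k}$. The chords of $S$ that cover a given gap are nested, so they are determined by the innermost one. Group the gaps by their innermost covering chord. This gives $k+1$ \emph{faces}: one under each chord, and the outer face formed by the uncovered gaps. A chord with endpoints in the gaps crosses $(x,y)\in S$ exactly when $(x,y)$ covers one of its endpoints and not the other. So it can be added to $S$ exactly when both endpoints lie in the same face. The forbidden regions $\{x<y:\ x,y\in\Phi\}$ for the faces $\Phi$ are disjoint, contain no point of $S$, and have areas $L_\Phi^2/2$, where $L_\Phi$ is the total length of $\Phi$. Let $R(S)$ be their union.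

A \emph{plane tree} is a rooted tree in which the children of each vertex are linearly ordered. The faces of $S$ are the vertices of a plane tree with $k$ edges (Figure~\ref{fig:faces}): the root is the outer face, and the children of a face are the faces under the outermost chords strictly inside it (for the root, the outermost chords of $S$), ordered from left to right. A face with $d$ children is an interval with $d$ disjoint closed subintervals removed, so it consists of $d+1$ gaps. This is a bijection between non-crossing pairings of $2k$ points and plane trees with $k$ edges: walking around the tree from left to right takes $2k$ steps and traverses each edge twice, and pairing these two steps recovers the pairing.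

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\draw (0,0)--(8,0);
\draw[thick] (1,0) arc (180:0:1.7);
\draw[thick] (2,0) arc (180:0:0.5);
\draw[thick] (5.4,0) arc (180:0:0.8);
\foreach \x in {1,2,3,4.4,5.4,7} \fill (\x,0) circle (1.8pt);
\foreach \x/\i in {0.5/0,1.5/1,2.5/2,3.7/3,4.9/4,6.2/5,7.5/6} \node[below] at (\x,0) {$g_{\i}$};
\draw[thick] (10.4,0)--(10.4,0.9)--(11.1,1.8)--(11.8,0.9);
\foreach \p in {(10.4,0),(10.4,0.9),(11.1,1.8),(11.8,0.9)} \fill \p circle (2.2pt);
\node[right] at (11.15,1.85) {$g_0,g_4,g_6$};
\node[left] at (10.35,0.9) {$g_1,g_3$};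
\node[left] at (10.35,0) {$g_2$};
\node[right] at (11.85,0.9) {$g_5$};
\end{tikzpicture}
\caption{Three non-crossing chords cut an interval into seven gaps, grouped into four faces according to the innermost chord that covers them. The faces are the vertices of a plane tree with one edge per chord; a vertex with $d$ children carries $d+1$ gaps. A new chord crosses none of the three exactly when both of its endpoints lie in the same face.}\label{fig:faces}
\end{figure}

We need the Mecke formula for $\Pi_t=\Pi\cap\Delta_t$: for measurable $H\ge0$,
\[
\mathbb{E}\sum H\bigl(\zeta_1,\dots,\zeta_k;\Pi_t\setminus\{\zeta_1,\dots,\zeta_k\}\bigr)=\int_{\Delta_t^k}\mathbb{E}H(\zeta_1,\dots,\zeta_k;\Pi_t)\,d\zeta_1\cdots d\zeta_k ,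
\]
the sum being over ordered $k$-tuples of distinct points of $\Pi_t$. It follows from (P2) and the identity $\mathbb{P}(N=n)\,n!/(n-k)!=\lambda^k\,\mathbb{P}(N=n-k)$ for $N$ Poisson with mean $\lambda=t^2/2$.

Let $H$ be the indicator that $\zeta_1,\dots,\zeta_k$ have distinct endpoints, are listed by increasing left endpoint and are non-crossing, and that the last argument has no point in $R(\{\zeta_1,\dots,\zeta_k\})$. If $A(0,t)=k$, a maximum non-crossing set contributes $1$ to the sum. On the right, $\mathbb{P}(\Pi_t\cap R(S)=\emptyset)=\prod_\Phi e^{-L_\Phi^2/2}$. For a fixed pairing, passing from $(\zeta_1,\dots,\zeta_k)$ to $(u_1,\dots,u_{2k})$ permutes coordinates, and passing to $(g_0,\dots,g_{2k-1})$ has Jacobian $1$. Therefore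
\begin{equation}\label{eq:Mk}
\mathbb{P}(A(0,t)=k)\le M_k(t):=\sum_{\substack{\text{plane trees}\\ \text{with $k$ edges}}}\ \int\prod_\Phi e^{-L_\Phi^2/2}\,dg_0\cdots dg_{2k-1},
\end{equation}
where the integral is over $g_i\ge0$ with $g_{2k}=t-g_0-\dots-g_{2k-1}\ge0$, and $M_0(t)=e^{-t^2/2}$.

\subsection*{The generating function}

The faces in \eqref{eq:Mk} interact only through the constraint $\sum_\Phi L_\Phi=t$, which a Laplace transform in $t$ removes. Fix $z>0$. Integrating \eqref{eq:Mk} against $e^{-zt}\,dt$ makes $g_0,\dots,g_{2k}$ free variables in $[0,\infty)$, and the integrand becomes $\prod_\Phi e^{-zL_\Phi-L_\Phi^2/2}$. Since $\int_{[0,\infty)^{d+1}}\psi(g_0+\dots+g_d)\,dg=\int_0^\infty\frac{L^d}{d!}\psi(L)\,dL$ for $\psi\ge0$,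
\[
\int_0^\infty e^{-zt}M_k(t)\,dt=\sum_{\substack{\text{plane trees}\\ \text{with $k$ edges}}}\ \prod_vw_{d_v},\qquad w_d=\int_0^\infty\frac{L^d}{d!}e^{-zL-L^2/2}\,dL,
\]
where $d_v$ is the number of children of the vertex $v$. For $k=1$, a chord of length $L$ can be placed in a set of positions of measure $t-L$, so $M_1(t)=\int_0^t(t-L)e^{-(t-L)^2/2}e^{-L^2/2}\,dL$, a convolution with transform $w_1w_0$.

The integral $G(a)$ converges for every real $a$, is positive and decreasing in $a$, and $\sum_dw_dx^d=G(z-x)$ for $x\ge0$.

\begin{proposition}\label{prop:upper}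
Let $z>0$ and $\tau>0$, and suppose that $\xi=\tau/G(z-\tau)>1$. Then $\gamma\le z/\log\xi$.
\end{proposition}

\begin{proof}
Give a plane tree the weight $\prod_v\xi w_{d_v}$, and let $\mathcal T_j$ be the total weight of the trees of height less than $j$, so $\mathcal T_0=0$. A tree of height less than $j+1$ is a root with an ordered list of $d\ge0$ trees of height less than $j$, so
\[
\mathcal T_{j+1}=\xi\sum_{d\ge0}w_d\mathcal T_j^{\,d}=\xi\,G(z-\mathcal T_j).
\]
If $\mathcal T_j\le\tau$, then $\mathcal T_{j+1}\le\xi G(z-\tau)=\tau$, because $G$ is decreasing. So $\mathcal T_j\le\tau$ for all $j$, and the total weight of all plane trees is at most $\tau$. A tree with $k$ edges has $k+1$ vertices, so \eqref{eq:Mk} gives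
\[
\int_0^\infty e^{-zu}\,\mathbb{E}\,\xi^{A(0,u)+1}\,du\le\sum_{k\ge0}\xi^{k+1}\int_0^\infty e^{-zu}M_k(u)\,du\le\tau .
\]
By Jensen's inequality $\mathbb{E}\,\xi^{A(0,u)}\ge\xi^{f(u)}$. As $f$ is nondecreasing, $\xi>1$ and $z>0$, restricting the integral to $[t,t+1]$ gives $e^{-z(t+1)}\xi^{f(t)+1}\le\tau$. Thus $f(t)\log\xi\le z(t+1)+\log(\tau/\xi)$; divide by $t\log\xi$ and let $t\to\infty$.
\end{proof}

For fixed $z$ we want $\xi$ large. Setting the derivative of $\log\tau-\log G(z-\tau)$ in $\tau$ equal to zero gives $\tau=-G(a)/G'(a)$ with $a=z-\tau$, and this suggests using $a$ as the parameter.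

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:refined}(d)]
Let $a>0$. Since $\int_0^\infty(a+L)e^{-aL-L^2/2}\,dL=1$,
\[
1-aG(a)=\int_0^\infty Le^{-aL-L^2/2}\,dL=-G'(a)>0 .
\]
Take $\tau=G(a)/(1-aG(a))$ and $z=a+\tau$. Then $\xi=\tau/G(a)=1/(1-aG(a))$, which exceeds $1$ because $aG(a)>0$. Proposition~\ref{prop:upper} gives the stated bound for each $a>0$.

Now let $a=2$. Completing the square,
\[
G(2)=e^2\int_2^\infty e^{-x^2/2}\,dx=e^2\Bigl(\sqrt{\pi/2}-\sum_{k\ge0}\frac{(-1)^k2^{k+1}}{k!\,(2k+1)}\Bigr),
\]
where $\pi=3.14\ldots$ has its usual meaning. The series is alternating with decreasing terms; the terms with $k\le12$ sum to $1.196288\ldots$ and the next term is below $10^{-7}$. With $\sqrt{\pi/2}=1.253314\ldots$ and $e^2=7.38905\ldots$ this gives $0.42136<G(2)<0.42138$. Hence $0.15724<1-2G(2)<0.15728$, so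
\[
z<2+\frac{0.42138}{0.15724}<4.680,\qquad\log\xi>-\log0.15728>1.8497 .
\]
Therefore $\gamma<4.680/1.8497<2.531$ and $\beta=\sqrt2\,\gamma<3.58$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Acan} Huseyin Acan, \emph{On a uniformly random chord diagram and its intersection graph}, arXiv:1501.01489 (2015).

\bibitem{AD} Aldous and Diaconis, 1995.

\bibitem{BLM} Boucheron, Lugosi and Massart, \emph{Random Structures Algorithms} 16 (2000).

\bibitem{BLMbook} Boucheron, Lugosi and Massart, \emph{Concentration Inequalities}.

\bibitem{LS} Logan and Shepp, 1977.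

\bibitem{VK} Vershik and Kerov, 1977.

\end{thebibliography}
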